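# Curve diffusion on parallel lines: exterior curves become singular in finite time, and their limits need not be straight

## 1. Curves meeting two parallel lines at right angles

Let $\eta_1,\eta_2$ be two distinct parallel lines in $\mathbb R^2$ and let $e$ be the vector along the segment joining them orthogonally. Write $d=|e|>0$. Nothing below depends on where the origin is, so we use coordinates $(x,y)$ in which
$$\eta_1=\{x=0\},\qquad \eta_2=\{x=d\},\qquad e_1=(1,0).$$
The interior of $\eta_i$ is the open strip $\{0<x<d\}$.

**Definition 1 (curves and their geometry).** A curve is a smooth immersion $\gamma:(-1,1)\to\mathbb R^2$ that extends smoothly to $[-1,1]$ (as an immersion, so that boundary tangents make sense). Its arc length is $s$, its length is $L=L(\gamma)$, and its unit tangent is $\tau=\gamma_s=(\cos\theta,\sin\theta)$ with $\theta$ a smooth angle function. Its normal is $\nu=(-\sin\theta,\cos\theta)$ and its curvature is $k=\theta_s$, so that $\gamma_{ss}=k\nu$ and $\nu_s=-k\tau$. We write $k_m=\partial_s^mk$; the mean curvature value is $\bar k=\frac1L\int_\gamma k\,ds$;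 $\|\cdot\|$ is the $L^2(ds)$ norm; and "the ends" are the points $p=\pm1$.

If $\gamma(-1)\in\eta_1$, $\gamma(1)\in\eta_2$ and $\gamma$ meets both lines orthogonally, then
$$\sin\theta=0\ \text{ at the ends},\qquad \int_\gamma\cos\theta\,ds=d,\qquad L\ge d. \tag{1}$$
The second identity is $\int x_s\,ds=x(1)-x(-1)$, and the third follows from it. For example, the straight segment $\gamma(p)=(\tfrac d2(p+1),y_0)$ has $\theta\equiv0$, $k\equiv0$, $L=d$.

**Definition 2 (winding number, oscillation of curvature).**
$$\omega=\frac1{2\pi}\int_\gamma k\,ds,\qquad \|k\|_{osc}(\gamma)=L(\gamma)\int_\gamma(k-\bar k)^2\,ds .$$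

By (1), $\theta$ lies in $\pi\mathbb Z$ at both ends, so $\omega=\frac1{2\pi}(\theta(1)-\theta(-1))\in\frac12\mathbb Z$. Here is a model to keep in mind. Go from $(0,0)$ along the $x$-axis to $(d+A,0)$, turn left through a half circle of radius $r$, and come back horizontally to $(d,2r)$. The total turning is $\pi$, so $\omega=\frac12$. The length is $L=d+2A+\pi r$, the curvature is $1/r$ on a length $\pi r$ and $0$ elsewhere, and
$$\|k\|_{osc}=L\Big(\frac{\pi}{r}-\frac{\pi^2}{L}\Big)=\frac{\pi L}{r}-\pi^2=\frac{\pi(d+2A)}{r}.$$
(The curvature of this model jumps, so it is not smooth; a smooth version is built in Section 6.) A small hook makes $\|k\|_{osc}$ large.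

**Definition 3 (exterior problem).** A curve $\gamma$ satisfies the boundary conditions of the exterior problem if

- $\gamma(-1)\in\eta_1$ and $\gamma(1)\in\eta_2$;
- $\gamma$ meets $\eta_i$ at right angles, and $k_s(\pm1)=0$;
- at least one of $\tau_1=\gamma_s(-1)$, $\tau_2=-\gamma_s(1)$ points away from the strip;
- $\omega\ne0$.

Both $\tau_i$ are oriented from the endpoint into the curve, so the third condition says that the curve leaves the strip at that endpoint. In the model above $\gamma_s(1)=-e_1$ at $x=d$, so $\tau_2=e_1$ points away from the strip. For the straight segment $\tau_1=e_1$ and $\tau_2=-e_1$ both point into the strip (and $\omega=0$), so it is excluded. At any end where the curve leaves the strip we have $\gamma_s=-e_1$: at $p=-1$ because $\tau_1=-e_1$, at $p=1$ because $\tau_2=e_1$.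

**Definition 4 (the flow).** The curve diffusion flow with free boundary on $\{\eta_1,\eta_2\}$ is a smooth family $\gamma:(-1,1)\times[0,T)\to\mathbb R^2$ of curves with
$$\partial_t\gamma=-k_{ss}\nu,\qquad \gamma(-1,t)\in\eta_1,\quad\gamma(1,t)\in\eta_2,$$
meeting the lines orthogonally and satisfying $k_s(\pm1,t)=0$ for all $t$.

The straight segment is a stationary solution. To see how its graphical perturbations $y=u(x,t)$ behave, linearize at the segment: $k$ becomes $u_{xx}$ and the problem becomes $u_t=-u_{xxxx}$ with $u_x=u_{xxx}=0$ at $x=0,d$. Its basic solutions are $e^{-(n\pi/d)^4t}\cos(n\pi x/d)$. A bump of width comparable to $d$ therefore needs, in this linear model, a time of order $d^4$ to flatten.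

**Standing assumptions.** The flow is smooth, up to the ends, on its maximal interval $[0,T)$. We use standard local well-posedness: if reflecting a curve across $\eta_1,\eta_2$ gives a smooth curve, then it has a smooth flow for a short time. The reason is this. Reflecting once across $\eta_2$ gives a closed immersed curve $\Gamma$ in the flat cylinder $\mathbb R^2/2d\mathbb Ze_1$. Curve diffusion of a closed curve, written as a normal graph over $\Gamma$, is a quasilinear strictly parabolic fourth-order equation on a circle, which has a unique smooth short-time solution. By uniqueness it keeps the reflection symmetry, and the symmetry yields the free boundary conditions.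

When is the reflection smooth? Reflect across $\{x=d\}$ and continue the curve by $\gamma(L+\sigma)=R\gamma(L-\sigma)$ with $R(x,y)=(2d-x,y)$. The tangent at $L+\sigma$ is $-R\tau(L-\sigma)=(\cos\theta,-\sin\theta)(L-\sigma)$. Since $\theta(L)\in\pi\mathbb Z$, a continuous choice of its angle is $2\theta(L)-\theta(L-\sigma)$. So $\theta-\theta(L)$ is extended as an odd function, and this is smooth exactly when all derivatives of $\theta$ of even order $\geq 2$ vanish at the end, that is, when $k_1,k_3,k_5,\dots$ vanish there. The same holds at $\eta_1$. A curve that is straight near its ends qualifies.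

**Definition 5 (constant speed, straight limits).** Let $\tilde\gamma(\cdot,t):[0,1]\to\mathbb R^2$ be the reparametrization of $\gamma(\cdot,t)$ with $|\tilde\gamma_v|\equiv L(t)$. A multiply-covered straight line is a map into a straight line that may run over parts of it several times.

For example, letting $r\to0$ in the model above with $A$ fixed gives the map that runs along the $x$-axis from $0$ to $d+A$ and back to $d$. If curves $\gamma(\cdot,t)$ converge in $C^0$, in any parametrization, to a multiply-covered straight line, then there is a line $\ell$ with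
$$\sup_p\operatorname{dist}(\gamma(p,t),\ell)\to0 .\tag{2}$$
This consequence does not depend on the parametrization, and it is all that we shall contradict.

## 2. A conjecture on the singular limit, and four theorems

Take a curve that leaves the strip at an end, and let it flow. Does the flow stop in finite time, and is what remains at that time a straight line? The paper by Glen Wheeler and Valentina-Mira Wheeler, "Curve diffusion and straightening flows on parallel lines", arXiv:1703.10711 (2017), contains the following conjecture.

**Conjecture.** Suppose $|e|>0$. Let $\gamma_0:(-1,1)\to\mathbb R^2$ be an immersed curve satisfying the boundary conditions of the exterior problem. The curve diffusion flow with free boundary with $\gamma_0$ as initial data exists for at most finite time, and $\gamma(\cdot,t)$ approaches a multiply-covered straight line in the $C^0$ topology and not in $C^k$ for any $k\ge1$.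

With $T$ the maximal time, the assertion is that $T<\infty$ and that, as $t\nearrow T$, the curves converge in $C^0$, but in no $C^k$ with $k\ge1$, to a multiply-covered straight line. The conjecture is false as stated. Finite-time existence, $C^0$-convergence and failure of $C^k$-convergence are true for every initial curve with $\omega\ne0$; the straightness of the limit is false. Write $L_0=L(\gamma_0)$ and
$$F(\gamma)=\int_\gamma y\cos\frac{2\pi x}{d}\,dx .$$

**Theorem 1 (finite time).** If $\omega\neq0$, then
$$T\le\frac{(L_0^2-d^2)^2(2L_0^2+d^2)}{48\pi^4\omega^2d^2}<\infty .$$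
Also, every curve meeting both lines orthogonally at its respective ends with $\omega\ne0$ satisfies $L>d$ and $\|k\|_{osc}\ge4\pi^2\omega^2d^2/(L^2-d^2)$.

**Theorem 2 (the limit need not be straight).** Let $\omega\neq0$ and suppose
$$|F(\gamma_0)|>\frac{(L_0^2-d^2)\sqrt{L_0(L_0-d)(2L_0^2+d^2)}}{2\sqrt3\,\pi|\omega|\,d^2}.\tag{3}$$
Then for no straight line $\ell$ and no sequence $t_j\nearrow T$ does $\sup_p\operatorname{dist}(\gamma(p,t_j),\ell)\to0$. For every $\omega\in\frac12\mathbb Z\setminus\{0\}$ there are curves $\gamma_0$ satisfying the boundary conditions of the exterior problem, with winding number $\omega$ and (3). Hence the conjecture is false.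

Both sides of (3) are continuous in the $C^1$ topology, and $\omega$ is locally constant in that topology because the end angles lie in $\pi\mathbb Z$. So the failure is stable under $C^1$-small perturbations within the class.

**Theorem 3 (what is true).** Let $\omega\ne0$. As $t\nearrow T$, $\tilde\gamma(\cdot,t)$ converges uniformly to a Lipschitz curve $\gamma_T$ from $\eta_1$ to $\eta_2$. The convergence is not in $C^1$, hence not in $C^k$ for any $k\ge1$.

**Theorem 4 (limits close to any graph).** Let $u\in C^\infty([0,d])$ be constant near $0$ and near $d$, and let $\omega\in\frac12\mathbb Z\setminus\{0\}$. There are $C,\varepsilon_0>0$ such that for each $\varepsilon\in(0,\varepsilon_0)$ there is a curve $\gamma_0$ satisfying the boundary conditions of the exterior problem, with winding number $\omega$, for which $T\le\varepsilon$ and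
$$\sup_{v\in[0,1]}|\tilde\gamma(v,t)-\tilde G(v)|\le C\sqrt\varepsilon\qquad\text{for all }t\in[0,T),$$
where $\tilde G$ is the constant-speed parametrization of the graph of $u$. Such $u$ are uniformly dense in $C([0,d])$, so the limits $\gamma_T$ come arbitrarily close to any continuous graph over $[0,d]$.

## 3. Length decay, constant curvature, and the hope that $L(t)\to d$

**Length along the flow.** Since $\partial_p(-k_{ss}\nu)=|\gamma_p|(-k_{sss}\nu+kk_{ss}\tau)$, we get
$$\partial_t|\gamma_p|=\langle\partial_p\gamma_t,\tau\rangle=kk_{ss}|\gamma_p|,\qquad \partial_t(ds)=kk_{ss}\,ds.\tag{4}$$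
Integrating by parts with $k_s=0$ at the ends, and using $L\ge d$,
$$L'=\int kk_{ss}\,ds=-\|k_s\|^2,\qquad \int_0^t\|k_s\|^2\,dt'=L_0-L(t)\le L_0-d .\tag{5}$$
The end values of $\theta$ are continuous in $t$ and lie in $\pi\mathbb Z$, so they are constant in time, and so is $\omega$.

**Stationary curves.** If $k_{ss}=0$ and $k_s=0$ at the ends, then $k$ is a constant $\kappa$. By (1),
$$\kappa d=\int k\cos\theta\,ds=\int\theta_s\cos\theta\,ds=[\sin\theta]=0 ,$$
so $\kappa=0$ and $\omega=0$. Hence no curve with $\omega\neq0$ is stationary. The identity $\int k\cos\theta\,ds=0$ used here is the seed of Theorem 1.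

**What would give a straight limit.** The sensible first plan is to show that $L(t)\to d$. This would suffice. If a point of the curve has height differing by $H$ from that of the starting point, compare the two pieces of the curve with their displacement vectors: the first piece has displacement $(\Delta_1,\pm H)$, the second has horizontal displacement $\Delta_2=d-\Delta_1$, so
$$L\ge|(\Delta_1,H)|+|(\Delta_2,0)|\ge|(d,H)|=\sqrt{d^2+H^2}.$$
Thus the curve stays within $\sqrt{L^2-d^2}$ of a horizontal line, and $L(t)\to d$ would make it flat. (The height would be pinned as well, because $\int_\gamma y\,dx$ is conserved; see Section 5.)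

The length does decrease at a definite rate, as the next section shows. But a rate of decrease only bounds $T$ from above. The flow may lose its smoothness while $L$ is still larger than $d$, and nothing in the length estimate prevents this. This is the point at which the plan stops. In fact, for data as in Theorem 2 the limit of $L(t)$ is strictly larger than $d$: otherwise, by the estimate just made, $|y-y(-1,t)|\le\sqrt{L^2-d^2}\to0$ uniformly. The heights $y(-1,t)$ are bounded, because $\int_\gamma y\,dx$ is constant and differs from $y(-1,t)\,d$ by at most $L_0\sqrt{L^2-d^2}$. So along a sequence the curves would approach a horizontal line, against Theorem 2.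

## 4. The estimate $\|k\|_{osc}\ge 4\pi^2\omega^2d^2/(L^2-d^2)$ and finite existence time

**Proof of Theorem 1.**

**Step 1: oscillation of curvature.** This step makes the remark on stationary curves quantitative. Since $\sin\theta=0$ at the ends, $\int k\cos\theta\,ds=0$. With $\int\cos\theta\,ds=d$ and $\int(k-\bar k)\,ds=0$,
$$\bar kd=\int\bar k\cos\theta\,ds=-\int(k-\bar k)\cos\theta\,ds=-\int(k-\bar k)\Big(\cos\theta-\frac dL\Big)ds .$$
Furthermore
$$\int\Big(\cos\theta-\frac dL\Big)^2ds=\int\cos^2\theta\,ds-\frac{2d^2}{L}+\frac{d^2}L\le L-\frac{d^2}L=\frac{L^2-d^2}{L}.$$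
By Cauchy–Schwarz, and $\bar k=2\pi\omega/L$,
$$\frac{4\pi^2\omega^2d^2}{L^2}\le\|k-\bar k\|^2\,\frac{L^2-d^2}{L}.$$
The left side is positive, so $L>d$; multiplying out, $\|k\|_{osc}=L\|k-\bar k\|^2\ge4\pi^2\omega^2d^2/(L^2-d^2)$. (In the model of Section 1, $\omega=\frac12$ and $L^2-d^2\ge2d(L-d)\ge2\pi dr$. So this lower bound is at most $\pi d/(2r)$, consistent with the exact value $\pi(d+2A)/r$.)

**Step 2: a differential inequality for the length.** This step turns Step 1 into a decay rate. The Wirtinger inequality says that $\|f\|^2\le\frac{L^2}{\pi^2}\|f'\|^2$ for mean-zero $f$ on $[0,L]$ (expand $f$ in the functions $\cos(n\pi s/L)$, $n\ge1$). With $f=k-\bar k$,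
$$-L'=\|k_s\|^2\ge\frac{\pi^2}{L^2}\|k-\bar k\|^2\ge\frac{4\pi^4\omega^2d^2}{L^3(L^2-d^2)}.$$

**Step 3: integration.** Let $Q(\ell)=\frac{\ell^6}6-\frac{d^2\ell^4}4$, so $Q'(\ell)=\ell^3(\ell^2-d^2)$ and $Q$ is increasing on $[d,\infty)$. Step 2 says $\frac d{dt}Q(L)\le-4\pi^4\omega^2d^2$. Since $L(t)\ge d$, for all $t<T$
$$4\pi^4\omega^2d^2\,t\le Q(L_0)-Q(d)=\tfrac1{12}\big(2L_0^6-3d^2L_0^4+d^6\big)=\tfrac1{12}(L_0^2-d^2)^2(2L_0^2+d^2).$$
The last equality is $(a-b)^2(2a+b)=2a^3-3a^2b+b^3$ with $a=L_0^2$, $b=d^2$. Let $t\nearrow T$. $\blacksquare$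

For later use, note the size of this bound: if $L_0-d=\sigma$ is small, it is approximately $\frac{d^2\sigma^2}{4\pi^4\omega^2}$. So $T=O(\sigma^2)$: a curve with winding number $\omega\ne0$ and little excess length lives for a very short time.

## 5. Weighted moments $\int y\,\varphi(x)\,dx$ along the flow

For $\varphi\in C^\infty(\mathbb R)$ put $F_\varphi(\gamma)=\int_\gamma y\,\varphi(x)\,dx=\int_{-1}^1y\,\varphi(x)\,x_p\,dp$. So $F=F_\varphi$ for $\varphi=\cos(2\pi x/d)$.

**Evolution.** At the ends $x_t=0$. Hence integrating $\int y\varphi x_{tp}\,dp$ by parts gives no boundary term, and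
$$\frac d{dt}F_\varphi=\int\big(y_t\varphi x_p+y\varphi'x_tx_p+y\varphi x_{tp}\big)dp=\int\varphi\,(y_tx_p-x_ty_p)\,dp .$$
Since $\nu|\gamma_p|=(-y_p,x_p)$, the last integrand is $\varphi\langle\gamma_t,\nu\rangle|\gamma_p|$. As $k_s=0$ at the ends,
$$\frac d{dt}F_\varphi=\int\varphi\langle\gamma_t,\nu\rangle\,ds=-\int\varphi k_{ss}\,ds=\int\varphi'(x)\,x_sk_s\,ds .\tag{6}$$
With $|x_s|\le1$, Cauchy–Schwarz in $s$ and then in time, and (5), for $0\le t<T$
$$|F_\varphi(\gamma_t)-F_\varphi(\gamma_0)|\le\sup|\varphi'|\sqrt{L_0}\int_0^t\|k_s\|\,dt'\le\sup|\varphi'|\sqrt{L_0\,t\,(L_0-L(t))}.\tag{7}$$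

**The conserved moment is not enough.** For $\varphi\equiv1$, (7) says that $\int_\gamma y\,dx$ is conserved. Could this alone exclude a straight limit? No. If the limit runs from $\eta_1$ to $\eta_2$ in the line $y=a+bx$, then its moment is $\int_0^d(a+bx)\,dx=d\,(a+\tfrac{bd}2)$, and any prescribed value is attained by a suitable line. The conserved moment fixes the mid-height of a straight limit and nothing else.

**Almost conserved moments.** Other moments are not conserved, but (7) says that their total change is at most a constant times $\sqrt{T(L_0-d)}$. By Theorem 1, $T=O((L_0-d)^2)$, so the total change over the whole life of the flow is $O((L_0-d)^{3/2})$. Now a bump of height $h$ on a graph has a moment of size $h$ but costs only excess length of size $h^2$. If the hook that supplies $\omega\neq0$ is also of size $h^2$, then the moment has size $h$, while it can change by only $O((h^2)^{3/2})=O(h^3)$ before the flow stops. It remains to choose $\varphi$ so that straight lines have zero moment: $\varphi$ should be orthogonal to $1$ and $x$ on $[0,d]$, and $\cos(2\pi x/d)$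 is. This is the whole idea of Theorem 2.

## 6. Moment survival, hooks, and the proof of Theorem 2

**Step 1: under (3) the moment $F$ stays away from $0$.** This step combines (7) with the bound on $T$. Here $\sup|\varphi'|=2\pi/d$ and $L(t)\ge d$. Theorem 1 gives $\sqrt T\le\frac{(L_0^2-d^2)\sqrt{2L_0^2+d^2}}{4\sqrt3\,\pi^2|\omega|d}$, so
$$|F(\gamma_t)-F(\gamma_0)|\le\frac{2\pi}d\sqrt{L_0(L_0-d)\,T}\le\frac{(L_0^2-d^2)\sqrt{L_0(L_0-d)(2L_0^2+d^2)}}{2\sqrt3\,\pi|\omega|d^2},$$
which is the right side of (3). Hence there is $c>0$ with $|F(\gamma_t)|\ge c$ for all $t\in[0,T)$.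

**Step 2: nearly straight curves have nearly zero moment.** This step derives the contradiction. Suppose $\sup_p\operatorname{dist}(\gamma(p,t_j),\ell)\to0$ with $t_j\nearrow T$. The ends have $x=0$ and $x=d$, which cannot both approach a vertical line, so $\ell=\{y=a+bx\}$. Since $|y-a-bx|=\sqrt{1+b^2}\,\operatorname{dist}(\cdot,\ell)$, we have $\delta_j:=\sup_p|y-a-bx|(p,t_j)\to0$. The form $(a+bx)\varphi(x)\,dx$ depends on $x$ only, and the curve runs from $x=0$ to $x=d$, so
$$F(\gamma_{t_j})=\int_{\gamma_{t_j}}(y-a-bx)\,\varphi\,dx+\int_0^d(a+bx)\cos\frac{2\pi x}d\,dx .$$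
The last integral is $0$: $\int_0^d\cos\frac{2\pi x}d\,dx=0$, and $\int_0^dx\cos\frac{2\pi x}d\,dx=\big[\tfrac{d}{2\pi}x\sin\tfrac{2\pi x}d\big]_0^d-\tfrac d{2\pi}\int_0^d\sin\tfrac{2\pi x}d\,dx=0$. Therefore $|F(\gamma_{t_j})|\le\delta_jL_0\to0$, against Step 1. This proves the first part of Theorem 2.

**Step 3: hooks.** This step builds exterior curves with any prescribed winding number and small excess length. Let $m\in\mathbb Z$. Choose a smooth monotone $\vartheta:[0,1]\to\mathbb R$ from $0$ to $(2m+1)\pi$, constant near $0$ and near $1$, and let $P$ be the unit-speed arc with tangent angle $\vartheta$. It starts in direction $e_1$ and ends in direction $-e_1$. Prepend a horizontal segment of length $A>0$ and append one of length $B>0$. If the arc $P$ changes $x$ by $\Delta$, the whole changes $x$ by $A+\Delta-B$; choose $A,B>0$ with $A-B=-\Delta$. Translate so that the result starts at the origin. We call it an end hook: a smooth immersed arc starting at $(0,0)$ in direction $e_1$, ending on $\{x=0\}$ in direction $-e_1$, with turning $(2m+1)\pi$, straight near both ends. In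 the same way, with the angle going from $-\pi$ to $0$, one gets a start hook: it starts on $\{x=0\}$ in direction $-e_1$, ends at $(0,0)$ in direction $e_1$, has turning $\pi$, and is straight near both ends.

Let $u\in C^\infty([0,d])$ be constant near $0$ and near $d$, and let $0<\varepsilon\le1$.

- For $\omega=m+\frac12$: follow the graph of $u$ from $(0,u(0))$ to $(d,u(d))$, then the end hook scaled by $\varepsilon$ and translated to start at $(d,u(d))$. Then $\tau_2=-\gamma_s(1)=e_1$ points away from the strip.
- For $\omega=m+1\ne0$: first follow the start hook scaled by $\varepsilon$ and translated to end at $(0,u(0))$, then continue as before. Then $\tau_1=-e_1$ and $\tau_2=e_1$ both point away from the strip.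

All pieces are straight and horizontal near the joints and the ends, with matching directions. So the curve is smooth and immersed, it meets the lines orthogonally with $k_s(\pm1)=0$, and it reflects smoothly, so it has a flow. The graph contributes turning $0$, since its angle $\arctan u'$ vanishes at both ends. The total turning is $(2m+1)\pi$ in the first case and $\pi+(2m+1)\pi=2\pi(m+1)$ in the second, that is, $2\pi\omega$. Every $\omega\in\frac12\mathbb Z\setminus\{0\}$ occurs. The hooks have total length at most $C\varepsilon$ with $C=C(\omega)$. Denote the curve by $\gamma_0^{u,\varepsilon}$.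

**Step 4: curves satisfying (3).** This step carries out the comparison of $h$ with $h^3$. Let $0\le w\in C_c^\infty((d/4,3d/4))$, $w\not\equiv0$. Since $\cos(2\pi x/d)<0$ on $(d/4,3d/4)$, the number $\mu:=\big|\int_0^dw\cos\frac{2\pi x}d\,dx\big|$ is positive. Take $\gamma_0=\gamma_0^{u,\varepsilon}$ with $u=hw$ and $\varepsilon=h^2$, $0<h\le1$. By $\sqrt{1+q^2}\le1+\frac{q^2}2$,
$$L_0-d\le\frac{h^2}2\int w'^2\,dx+Ch^2=O(h^2).$$
The graph contributes $-\mu h$ to $F(\gamma_0)$. Since $u(0)=u(d)=0$, on the hooks $|y|\le Ch^2$, and their length is at most $Ch^2$, so they contribute at most $Ch^4$. Thus $|F(\gamma_0)|\ge\mu h-Ch^4$. The right side of (3) is $O\big((L_0-d)^{3/2}\big)=O(h^3)$. So (3) holds for all small $h>0$. By (2), $C^0$-convergence to a multiply-covered straight line is excluded for these curves, and the conjecture is false. $\blacksquare$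

## 7. Uniform convergence of the constant-speed parametrization

We now begin the proof of Theorem 3. Let $\omega\ne0$, so $T<\infty$ by Theorem 1. This section proves the convergence; the next one shows that it is not $C^1$.

**Step 1: curvature is square integrable in space-time.** This gives the integrability needed below. By (5), $\int_0^T\|k_s\|^2\,dt<\infty$. By the Wirtinger inequality and $\bar k^2L=4\pi^2\omega^2/L$,
$$\|k\|^2=\|k-\bar k\|^2+\frac{4\pi^2\omega^2}L\le\frac{L_0^2}{\pi^2}\|k_s\|^2+\frac{4\pi^2\omega^2}d .$$
Since $T<\infty$, also $\int_0^T\|k\|^2\,dt<\infty$.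

**Step 2: the tangential velocity of $\tilde\gamma$.** We compute what reparametrization adds to the flow. We have $\tilde\gamma_t=-k_{ss}\nu+\xi\tau$ for some function $\xi$ vanishing at both ends, because reparametrization fixes the ends. From $|\tilde\gamma_v|=L$ we get $L'=\langle\partial_v\tilde\gamma_t,\tau\rangle=L(kk_{ss}+\xi_s)$. Integrating from $\xi=0$ at $s=0$, with $L'=-\|k_s\|^2$ and $k_s=0$ at $s=0$,
$$\xi(s)=\frac{sL'}L-\int_0^skk_{ss}\,ds'=-kk_s+\int_0^sk_s^2\,ds'-\frac sL\|k_s\|^2,\qquad|\xi|\le|kk_s|+\|k_s\|^2 .$$
The bound holds because the last two terms are a difference of two numbers in $[0,\|k_s\|^2]$.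

**Step 3: averages against test functions converge.** This gives convergence in a weak sense. Let $\zeta\in C^\infty([0,1])$. As $ds=L\,dv$, $\zeta_s=\zeta'/L$ and $k_s=0$ at the ends,
$$\int\zeta k_{ss}\nu\,ds=-\int k_s(\zeta_s\nu-k\zeta\tau)\,ds .$$
Estimating with Cauchy–Schwarz, and using Step 2 for $\xi$,
$$\Big|\frac d{dt}\int_0^1\zeta\tilde\gamma\,dv\Big|\le\frac1L\Big[\frac{\sup|\zeta'|}{\sqrt L}\|k_s\|+2\sup|\zeta|\,\|k\|\,\|k_s\|+L\sup|\zeta|\,\|k_s\|^2\Big].$$
The right side is in $L^1(0,T)$ by Step 1, since $d\le L\le L_0$ and $T<\infty$. So $\int_0^1\zeta\tilde\gamma\,dv$ converges as $t\nearrow T$, for every $\zeta$.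

**Step 4: compactness.** This upgrades weak to uniform convergence. We have $|\tilde\gamma_v|\le L_0$, and $\int_0^1\tilde\gamma\,dv$ is bounded (take $\zeta\equiv1$), so the maps $\tilde\gamma(\cdot,t)$ are bounded and equi-Lipschitz. By Arzelà–Ascoli every sequence $t_j\nearrow T$ has a uniformly convergent subsequence. By Step 3 two limits $f_1,f_2$ satisfy $\int\zeta(f_1-f_2)\,dv=0$ for all $\zeta$, so they coincide. Hence $\tilde\gamma(\cdot,t)\to\gamma_T$ uniformly, and $\gamma_T$ is Lipschitz and runs from $\eta_1$ to $\eta_2$.

## 8. Curvature estimates and the failure of $C^1$-convergence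

The plan is this. If $\|k\|$ stays bounded, the flow continues past $T$; and $C^1$-convergence would keep $\|k\|$ bounded. Both are energy estimates, and we first remove all boundary terms.

**Step 5: odd derivatives of $k$ vanish at the ends.** By (4), $[\partial_t,\partial_s]=-kk_2\,\partial_s$. So
$$\tau_t=\partial_s(-k_2\nu)-kk_2\tau=-k_3\nu,\qquad\text{i.e. }\ \theta_t=-k_3,\qquad k_t=\partial_s\theta_t-kk_2\theta_s=-k_4-k^2k_2 .$$
From $\partial_tk_{m+1}=\partial_s\partial_tk_m-kk_2k_{m+1}$ we obtain by induction
$$\partial_tk_m=-k_{m+4}+P_m,\qquad P_m=\text{a linear combination of }k_ak_bk_c,\quad a+b+c=m+2.\tag{8}$$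
At the ends $k_1=0$ for all $t$; also $\theta_t=0$, which gives $k_3=0$. Let $m$ be odd and suppose $k_1,k_3,\dots,k_{m+2}$ vanish at the ends for all $t$. Each monomial of $P_m$ has odd total order $m+2$, so it contains a factor of odd order at most $m+2$, and $P_m=0$ at the ends. Then $0=\partial_tk_m=-k_{m+4}$ there. Inductively all $k_m$ with $m$ odd vanish at the ends. Consequently every boundary term that is a product of $k_a$'s of odd total order vanishes.

**Step 6: if $\|k\|$ is bounded on some $[t_0,T)$, all $k_m$ are bounded.** This is the standard energy method. By (8), (4), and two integrations by parts (with boundary terms $k_mk_{m+3}$ and $k_{m+1}k_{m+2}$, of odd total order),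
$$\tfrac12\frac d{dt}\|k_m\|^2+\|k_{m+2}\|^2=\int P_mk_m\,ds+\tfrac12\int k_m^2kk_2\,ds .$$
The right side is a combination of integrals of quartic monomials of total order $2m+2$. A factor of order $m+2$ occurs only in the monomial $k^2k_mk_{m+2}$ (for $m=0$ the last integral is of this type as well), and
$$\int k^2k_mk_{m+2}\,ds=-\int k^2k_{m+1}^2\,ds-2\int kk_1k_mk_{m+1}\,ds,$$
the boundary term $k^2k_mk_{m+1}$ being of odd total order. So we may take all orders to be at most $m+1$. The Gagliardo–Nirenberg inequality on intervals of length in $[d,L_0]$ says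
$$\|k_a\|_{L^4}\le C\,\|k\|_{H^{m+2}}^{\alpha}\,\|k\|^{1-\alpha},\qquad\alpha=\frac{a+\frac14}{m+2},\quad0\le a\le m+1 .$$
By Hölder, each integral is at most $C\|k\|^{4-q}\|k\|_{H^{m+2}}^q$, where $q$ is the sum of the four exponents:
$$q=\frac{(2m+2)+1}{m+2}=\frac{2m+3}{m+2}<2 .$$
Moreover $\|k\|_{H^{m+2}}\le C(\|k_{m+2}\|+\|k\|)$ by interpolation. With $\|k\|$ bounded and $q<2$, Young's inequality absorbs $\|k_{m+2}\|^2$ and gives $\frac d{dt}\|k_m\|^2\le C_m$ on $[t_0,T)$. As $T<\infty$, all $\|k_m\|$ are bounded, hence all $\sup|k_m|$ are bounded on $[t_0,T)$.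

**Step 7: then the flow extends past $T$.** This step contradicts maximality. Put $\rho=|\gamma_p|$, so $\partial_t\log\rho=kk_2$ and $\partial_p=\rho\,\partial_s$. Since $kk_2$ is bounded and $T<\infty$, $\rho$ is bounded above and below by positive constants. Suppose $\partial_p^i\rho$ is bounded for all $i<j$. Then $\partial_t\partial_p^j\log\rho=\partial_p^j(kk_2)$ is a polynomial in $\rho,\dots,\partial_p^{j-1}\rho$ and the $k_m$, hence bounded; so $\partial_p^j\log\rho$, and with it $\partial_p^j\rho$, is bounded. Every mixed derivative of $\gamma$ is a polynomial in $\tau$, $\nu$, the $\partial_p^j\rho$ and the $k_m$, because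
$$\gamma_p=\rho\tau,\quad\tau_p=\rho k\nu,\quad\nu_p=-\rho k\tau,\quad\gamma_t=-k_2\nu,\quad\tau_t=-k_3\nu,\quad\nu_t=k_3\tau,\quad\rho_t=\rho kk_2,$$
together with (8). So all space-time derivatives of $\gamma$ are bounded on $[t_0,T)$, and $\gamma$ extends smoothly to $t=T$. The curve $\gamma(\cdot,T)$ is immersed ($\rho$ is bounded below), meets the lines orthogonally, and has vanishing odd derivatives of $k$ at the ends. By Section 1 its reflection is smooth, and the flow can be restarted from it. The continuation is smooth across $t=T$, since both one-sided time derivatives of all orders are determined by $\gamma(\cdot,T)$ through the equation. This contradicts the maximality of $T$. Hence $\|k\|$ is not bounded on any interval $[t_0,T)$.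

**Step 8: consequences of $C^1$-convergence.** Suppose $\tilde\gamma(\cdot,t)\to\gamma_T$ in $C^1$. We extract a smooth approximation of the angle. We have $|\gamma_T'|=\lim L(t)\ge d>0$, so $\tau=\tilde\gamma_v/L$ converges uniformly. Since $\theta$ at $v=0$ is constant in $t$, the angles themselves converge: for $t$ near $T$ the difference between $\theta(\cdot,t)$ and the continuous angle $\theta_T$ of the limit with the same value at $v=0$ is continuous in $v$, is $0$ at $v=0$, and is uniformly close to $2\pi\mathbb Z$, hence uniformly close to $0$. So $\theta(\cdot,t)\to\theta_T$ uniformly, with the same end values, because these do not depend on $t$.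

Let $\delta=\frac1{20}$. Choose $g\in C^\infty([0,1])$ with $|g-\theta_T|\le\delta$ and $g=\theta_T$ at $0$ and $1$ (approximate $\theta_T$ by a polynomial to within $\delta/2$ and correct the end values by an affine function). Choose $t_1$ with $|\theta-\theta_T|\le\delta$ for $t\in[t_1,T)$. Then $f:=\theta-g$ satisfies
$$|f|\le2\delta,\qquad f=0\text{ at the ends},\qquad k=f_s+g_s,\qquad|g_s|\le\frac{\sup|g'|}d .$$

**Step 9: closing the estimate for $\|k\|$.** The smallness of $f$ will let $\int k_{ss}^2$ dominate. Put
$$X=\int k^6\,ds,\qquad A=\int k^2k_s^2\,ds,\qquad B=\int k_{ss}^2\,ds,$$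
and let $C$ denote constants independent of $t\in[t_1,T)$. Since $f=0$ at the ends,
$$X=\int k^5(f_s+g_s)\,ds=-5\int fk^4k_s\,ds+\int g_sk^5\,ds\le10\delta\sqrt{XA}+C\int|k|^5\,ds .$$
Here $10\delta\sqrt{XA}\le\frac X4+100\delta^2A$, and $C\int|k|^5\,ds\le\frac X4+C$ by Young's inequality and $L\le L_0$. So
$$X\le200\delta^2A+C .$$
Next, $\int k^3k_{ss}\,ds=-3A$ since $k_s=0$ at the ends, so $A=-\frac13\int k^3k_{ss}\,ds\le\frac13\sqrt{XB}$, and
$$A^2\le\tfrac19(200\delta^2A+C)B .$$
An inequality $A^2\le aA+b$ with $a,b\ge0$ implies $A\le a+\sqrt b$ (if $A>a+\sqrt b$, then $A(A-a)>b$). Hence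
$$A\le\tfrac{200}9\delta^2B+\tfrac13\sqrt{CB}=\tfrac1{18}B+\tfrac13\sqrt{CB}.$$
Finally, with the boundary terms $kk_3$ and $k_1k_2$ vanishing by Step 5,
$$\tfrac12\frac d{dt}\int k^2\,ds=\int k(-k_4-k^2k_2)\,ds+\tfrac12\int k^3k_2\,ds=-B-\tfrac12\int k^3k_2\,ds=-B+\tfrac32A .$$
Therefore
$$\tfrac12\frac d{dt}\int k^2\,ds\le-B+\tfrac1{12}B+\tfrac12\sqrt{CB}\le-\tfrac12B+C .$$
As $T<\infty$, $\|k\|$ is bounded on $[t_1,T)$, contradicting Step 7. So the convergence is not in $C^1$, hence not in $C^k$ for any $k\ge1$. This proves Theorem 3. $\blacksquare$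

## 9. A unit field calibrating the graph, and the proof of Theorem 4

Theorem 2 tracks one number. To see that the whole graph part survives, we need a quantity that detects closeness to the graph of $u$ and is almost conserved for the reason of Section 5. Take the unit tangent field of the graph, extended to be independent of $y$, and integrate its tangential component along the curve.

Let $\gamma_0=\gamma_0^{u,\varepsilon}$ from Section 6. Constants $C,C_i$ depend only on $u,\omega,d$. Let $L_u$ be the length of the graph of $u$; then $L_u\le L_0\le L_u+C\varepsilon\le\Lambda$ with $\Lambda$ a constant of the same kind. Define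
$$X=(a(x),b(x))=\frac{(1,u'(x))}{\sqrt{1+u'(x)^2}}\quad(0\le x\le d),\qquad X=e_1\quad\text{otherwise}.$$
Since $u'=0$ near $0$ and $d$, $X$ is smooth on $\mathbb R^2$. Also $|X|\equiv1$, and $b=0$ on $\eta_1,\eta_2$. Put
$$J(\gamma)=\int_\gamma\langle X,\tau\rangle\,ds=\int_\gamma a\,dx+b\,dy\le L(\gamma).$$
For example, if $u$ is constant then $X=e_1$ and $J(\gamma)=d$ for all our curves.

**Step 1: $J$ is almost conserved.** The part $\int_\gamma a(x)\,dx=\int_0^da\,dx$ is constant. For the other part, use $b=0$ and then $k_s=0$ at the ends: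
$$\frac d{dt}J=\int b'(x)(x_ty_p-x_py_t)\,dp=-\int b'\langle\gamma_t,\nu\rangle\,ds=\int b'k_{ss}\,ds=-\int b''x_sk_s\,ds .$$
Let $M=\sup|b''|$ and $D(t)=L_0-L(t)=\int_0^t\|k_s\|^2\,dt'$. As in (7), $J(\gamma_t)\ge J(\gamma_0)-M\sqrt{L_0\,t\,D(t)}$. On the graph $\langle X,\tau\rangle=1$, and the hooks have length at most $C\varepsilon$, so $J(\gamma_0)\ge L_u-C\varepsilon\ge L_0-C_1\varepsilon$. Therefore
$$L_0-J(\gamma_t)\le C_1\varepsilon+M\sqrt{\Lambda\,t\,D(t)} .\tag{9}$$

**Step 2: little length is lost, and the tangent stays close to $X$.** This step makes (9) self-improving. Since $L(t)\ge J(\gamma_t)$, (9) gives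
$$D\le C_1\varepsilon+M\sqrt{\Lambda tD}\le C_1\varepsilon+\tfrac12D+\tfrac12M^2\Lambda t,\qquad\text{so}\qquad D(t)\le2C_1\varepsilon+M^2\Lambda t .$$
In particular $D(t)\le C_2\varepsilon$ for $t\le\varepsilon$, $t<T$, with $C_2=2C_1+M^2\Lambda$. Let $g:=\tau-X(\gamma)$. Then $|g|^2=2-2\langle X,\tau\rangle$, and by (9)
$$\int_{\gamma_t}|g|^2\,ds=2(L(t)-J(\gamma_t))\le2(L_0-J(\gamma_t))\le C_3\varepsilon\qquad(t\le\varepsilon,\ t<T).\tag{10}$$

**Step 3: $T\le\varepsilon$ for small $\varepsilon$.** This step shows that the flow cannot survive long with its outward end. Suppose $T>\varepsilon$. Since $\int_0^\varepsilon\|k_s\|^2\,dt=D(\varepsilon)\le C_2\varepsilon$, there is $t'\in(0,\varepsilon)$ with $\|k_s\|^2\le C_2$. At time $t'$, since $k$ takes the value $\bar k$ somewhere,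
$$|k|\le|\bar k|+\int|k_s|\,ds\le\frac{2\pi|\omega|}d+\sqrt{\Lambda C_2},\qquad|g_s|\le|k|+\sup|X'|\le C_4 .$$
At an end where the curve leaves the strip, $\gamma_s=-e_1$; this is constant in time because the end values of $\theta$ are. There $X=e_1$, so $|g|=2$. Hence $|g|\ge1$ on a piece of length at least $\min(1/C_4,d)$ adjacent to this end, and $\int|g|^2\,ds\ge\min(1/C_4,d)$. This contradicts (10) once $\varepsilon<\varepsilon_0$ with $\varepsilon_0$ small. So $T\le\varepsilon$, and (10) holds for all $t\in[0,T)$.

**Step 4: closeness to a vertical translate of the graph.** We compare the curve with an integral curve of $X$. Fix $t\in[0,T)$, let $s\in[0,L(t)]$ be arc length and $\gamma(0)=(0,y_0)$ in this parameter. Then $\gamma'=X(\gamma)+g$ with $\int|g|\,ds\le\sqrt{\Lambda C_3\varepsilon}$. Let $c$ be the integral curve of $X$ with $c(0)=\gamma(0)$. By Gronwall, with $X$ Lipschitz, $|\gamma(s)-c(s)|\le C\sqrt\varepsilon$. Let $G$ be the graph of $u$ parametrized by arc length and extended horizontally for $s>L_u$. Then $G'=X(G)$, and as $X$ depends only on $x$, $c(s)=G(s)+(0,y_0-u(0))$.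 Furthermore $|L(t)-L_u|\le C\varepsilon$, because $L(t)\le L_0\le L_u+C\varepsilon$ and $L(t)=L_0-D(t)\ge L_u-C_2\varepsilon$. Since $\tilde\gamma(v,t)=\gamma(L(t)v)$, $\tilde G(v)=G(L_uv)$ and $|G'|=1$,
$$|\tilde\gamma(v,t)-\tilde G(v)-(0,y_0-u(0))|\le C\sqrt\varepsilon,\qquad v\in[0,1].\tag{11}$$

**Step 5: the height.** The conserved moment $\int y\,dx$ fixes the vertical translate. Write $\tilde\gamma=(\tilde x,\tilde y)$, $\tilde G=(\tilde G_1,\tilde G_2)$ and $z=\tilde y-y_0+u(0)$. By (11), $|z-\tilde G_2|$ and $|\tilde x-\tilde G_1|$ are at most $C\sqrt\varepsilon$. Since $\tilde x-\tilde G_1=0$ at $v=0$ and $v=1$, an integration by parts gives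
$$\int_0^1z\,\tilde x_v\,dv-\int_0^1\tilde G_2\tilde G_{1,v}\,dv=\int_0^1(z-\tilde G_2)\tilde x_v\,dv-\int_0^1\tilde G_{2,v}(\tilde x-\tilde G_1)\,dv=O(\sqrt\varepsilon),$$
as $|\tilde x_v|$ and $|\tilde G_{2,v}|$ are at most $\Lambda$. The left side equals
$$\int_{\gamma_t}y\,dx-(y_0-u(0))\,d-\int_0^du\,dx .$$
By conservation, and because the hooks have length at most $C\varepsilon$ and bounded height, $\int_{\gamma_t}y\,dx=\int_{\gamma_0}y\,dx=\int_0^du\,dx+O(\varepsilon)$. Hence $|y_0-u(0)|\le C\sqrt\varepsilon$, and with (11) we obtain $\sup_v|\tilde\gamma(v,t)-\tilde G(v)|\le C\sqrt\varepsilon$ for all $t\in[0,T)$.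

**Step 6: density.** Let $f\in C([0,d])$. For small $\sigma>0$ let $\psi:[0,d]\to[0,d]$ be continuous, equal to $0$ on $[0,2\sigma]$, equal to $d$ on $[d-2\sigma,d]$, and affine in between. Then $f\circ\psi\to f$ uniformly as $\sigma\to0$. Extend $f\circ\psi$ by constants to $\mathbb R$ and mollify with a radius less than $\sigma$. The result is smooth, constant near $0$ and near $d$, and, for small radius, uniformly close to $f\circ\psi$. So the functions $u$ allowed in Theorem 4 are dense in $C([0,d])$. Letting $t\nearrow T$ in the estimate of Step 5, which is possible by Theorem 3, gives $\sup_v|\gamma_T(v)-\tilde G(v)|\le C\sqrt\varepsilon$. So the limits $\gamma_T$ come arbitrarily close to any continuous graph over $[0,d]$. $\blacksquare$
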